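# A logarithmic gradient estimate for families of $p$-Laplace inequalities, and where nonnegative solutions of a critical competitive system can vanish

## Vanishing on a set of positive measure

**Theorem 1.** Let $1<p<\infty$, $\ell\ge 1$, and let $\Omega\subset\mathbb R^N$ be open and connected. Let $0\le u_i\in W^{1,p}_{loc}(\Omega)$ for $i=1,\dots,\ell$, and set $S_0:=\sum_i u_i$. Let $0\le V\in L^1_{loc}(\Omega)$ with $VS_0^{p-1}\in L^1_{loc}(\Omega)$. Suppose that for every $i$, in the weak sense,
$$-\Delta_p u_i\ \ge\ -V\,S_0^{p-1}\quad\text{in }\Omega. \tag{1}$$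
If $S_0=0$ on a set of positive measure, then $S_0=0$ a.e. in $\Omega$.

Here $\Delta_pu=\mathrm{div}(|\nabla u|^{p-2}\nabla u)$, and (1) means
$$\int_\Omega|\nabla u_i|^{p-2}\nabla u_i\cdot\nabla\phi\ \ge\ -\int_\Omega VS_0^{p-1}\phi\qquad\text{for all }0\le\phi\in C_c^\infty(\Omega).$$

Read it as follows. We have several nonnegative functions. None of them solves a closed problem alone: the lower bound for $-\Delta_pu_i$ involves the sum $S_0$ of all of them. The theorem says that the sum cannot be zero on a set of positive measure unless all the functions are zero everywhere. Only an inequality is assumed, and only from one side.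

The theorem answers a question about a system, which comes from Mónica Clapp and Víctor A. Vicente-Benítez, "Entire solutions to a quasilinear purely critical competitive system", arXiv:2502.17765 (2025). Let $N\ge2$, $\ell\ge2$, $\frac{2N}{N+2}<p<N$, $p^*:=\frac{Np}{N-p}$, and let $\beta_{ij}$ be real numbers with $\beta_{ii}>0$ and $\beta_{ij}<0$ for $i\ne j$. Let
$$D^{1,p}(\mathbb R^N)=\{u\in L^{p^*}(\mathbb R^N):\ \partial_iu\in L^p(\mathbb R^N),\ i=1,\dots,N\},$$
and consider
$$\begin{cases}-\Delta_p u_i=\sum\limits_{j=1}^\ell\beta_{ij}|u_j|^{\frac{p^*}2}|u_i|^{\frac{p^*}2-2}u_i,\\ u_i\in D^{1,p}(\mathbb R^N),\qquad i=1,\dots,\ell,\end{cases}\tag{$\ast$}$$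
in the weak sense. The question: if $\boldsymbol u=(u_1,\dots,u_\ell)$ is a solution with all $u_i\ge0$, and all components vanish together on some nonempty open set, must they vanish everywhere? Yes.

**Corollary 2.** Let $\boldsymbol u$ be a solution of $(\ast)$ with $u_i\ge0$ for all $i$. If $\boldsymbol u=\boldsymbol 0$ on a set of positive Lebesgue measure, in particular if $\boldsymbol u\equiv\boldsymbol 0$ in a nonempty open set, then $\boldsymbol u\equiv\boldsymbol0$ in $\mathbb R^N$. The signs of the $\beta_{ij}$ play no role.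

More is true for the system: a nontrivial nonnegative solution satisfies $\sum_iu_i>0$ at every point. This is Theorem 5 below. It rests on Theorem 4, which bounds the order of vanishing of $S_0$.

## The $p$-Laplacian, the space $D^{1,p}$, and weak inequalities

Throughout, $|\xi|^{p-2}\xi$ is read as $0$ when $\xi=0$.

**The $p$-Laplacian.** In one variable $\Delta_pu=(|u'|^{p-2}u')'$. We use one computation several times. Let $0\le q<p-1$ and $\alpha=\frac p{p-1-q}>1$, and let $u=(x_1)_+^\alpha$. On $\{x_1>0\}$,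
$$|\nabla u|^{p-2}\partial_1u=\alpha^{p-1}x_1^{(\alpha-1)(p-1)},\qquad \Delta_pu=(p-1)(\alpha-1)\alpha^{p-1}x_1^{(\alpha-1)(p-1)-1}.$$
Since $\alpha(p-1-q)=p$, the last exponent is $\alpha(p-1)-p=\alpha q$. Hence
$$-\Delta_pu=-(p-1)(\alpha-1)\alpha^{p-1}u^q\quad\text{on }\{x_1>0\}, \tag{2}$$
and both sides are read as $0$ on $\{x_1\le0\}$. The flux is proportional to $(x_1)_+^{\alpha q+1}$, which is locally Lipschitz, so (2) holds weakly on all of $\mathbb R^N$. Example: $p=2$, $q=0$ gives $u=(x_1)_+^2$ and $-\Delta u=-2\cdot 1_{\{x_1>0\}}$.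

**The space $D^{1,p}$.** Membership asks for $u\in L^{p^*}$, not $u\in L^p$. Example: $u=(1+|x|^2)^{-a/2}$ with $a>0$. Then $u\in L^{p^*}$ iff $ap^*>N$, i.e. $a>\frac{N-p}p$. Also $|\nabla u|\le a(1+|x|^2)^{-(a+1)/2}$, which is in $L^p$ when $(a+1)p>N$, the same condition. But $u\in L^p$ only if $a>\frac Np$. So for $\frac{N-p}p<a\le\frac Np$ we have $u\in D^{1,p}\setminus L^p$. In every case $D^{1,p}(\mathbb R^N)\subset W^{1,p}_{loc}(\mathbb R^N)$, because $L^{p^*}_{loc}\subset L^p_{loc}$.

**Admissible test functions.** Inequality (1) extends to every bounded $0\le\phi\in W^{1,p}(\Omega)$ with compact support in $\Omega$. Indeed, mollify $\phi$ to get $\phi_h\in C_c^\infty(\Omega)$. For small $h$ the $\phi_h$ satisfy $0\le\phi_h\le\|\phi\|_\infty$, have supports in a fixed compact set $K'\subset\Omega$, and converge to $\phi$ in $W^{1,p}$ and, along a subsequence, a.e. On the left, $|\nabla u_i|^{p-1}\in L^{p/(p-1)}(K')$ and $\nabla\phi_h\to\nabla\phi$ in $L^p$, so the integrals converge. On the right,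 $VS_0^{p-1}\phi_h\le\|\phi\|_\infty VS_0^{p-1}1_{K'}\in L^1$, and dominated convergence applies.

**Poincaré's inequality with a zero set.** Let $B$ be a ball and $E\subset B$ with $|E|>0$. If $w\in W^{1,p}(B)$ and $w=0$ on $E$, then $\int_B|w|^p\le C\int_B|\nabla w|^p$ with $C$ depending only on $N,p,B,|E|$. To see this, let $w_B$ be the mean of $w$. The usual Poincaré inequality gives $\int_B|w-w_B|^p\le C_B\int_B|\nabla w|^p$. On $E$ the integrand on the left is $|w_B|^p$, so $|E||w_B|^p\le C_B\int_B|\nabla w|^p$. Combine the two using $|w|^p\le2^{p-1}(|w-w_B|^p+|w_B|^p)$.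

**Young's inequality.** For every $\tau>0$ there is $C_\tau=C(\tau,p)$ with $ab\le\tau a^{p/(p-1)}+C_\tau b^p$ for $a,b\ge0$.

## How the critical system fits inequality (1)

**Proof of Corollary 2 from Theorem 1.** The condition $p>\frac{2N}{N+2}$ says exactly that $p^*>2$; it also gives $p>1$, since $N\ge2$. For $\boldsymbol u\ge\boldsymbol0$ the right-hand side of the $i$-th equation is therefore
$$f_i=\sum_j\beta_{ij}u_j^{p^*/2}u_i^{p^*/2-1},$$
with positive exponents. Put $\beta:=\max_i\sum_j|\beta_{ij}|$. Each of $u_i,u_j$ is at most $S_0$, so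
$$|f_i|\le\beta S_0^{p^*-1}=VS_0^{p-1},\qquad V:=\beta S_0^{p^*-p}. \tag{3}$$
Now $p^*-p=\frac{p^2}{N-p}$, so $(p^*-p)\frac Np=p^*$ and $V\in L^{N/p}(\mathbb R^N)\subset L^1_{loc}$. Moreover $VS_0^{p-1}=\beta S_0^{p^*-1}\in L^1_{loc}$, since $S_0\in L^{p^*}$. Finally $u_i\in W^{1,p}_{loc}(\mathbb R^N)$. So (1) holds on $\Omega=\mathbb R^N$, and Theorem 1 gives $S_0=0$ a.e. Since $u_i\ge0$, every $u_i$ vanishes. Only $|\beta_{ij}|$ entered. $\blacksquare$

## One function, and the case $p=2$

The smallest case can be done by eye. Let $N=1$, $\ell=1$, $V=0$. Then (1) says that $|u'|^{p-2}u'$ is nonincreasing, so $u'$ is nonincreasing and $u$ is concave. A nonnegative concave function that is zero at an interior point of an interval is zero on the interval.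

Next take $\ell=1$ with any $N$ and $V$. Write $u$ for the function and $S=\varepsilon+u$ with $\varepsilon>0$. Let $\eta\in C_c^\infty(\Omega)$, $0\le\eta\le1$, and test (1) with $\phi=\eta^pS^{1-p}$. Since $\nabla S^{1-p}=-(p-1)S^{-p}\nabla u$ and $|\nabla u|/S=|\nabla\log S|$, we get
$$(p-1)\int\eta^p|\nabla\log S|^p\ \le\ \int V\Big(\frac uS\Big)^{p-1}\eta^p+p\int\eta^{p-1}|\nabla\eta|\,|\nabla\log S|^{p-1}.$$
Here $u/S\le1$. By Young's inequality the last integral is at most half of the left side plus $C\int|\nabla\eta|^p$. Hence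
$$\int\eta^p|\nabla\log S|^p\le C\int\big(|\nabla\eta|^p+V\eta^p\big),\qquad C=C(p). \tag{4}$$
The point of (4) is that the right side does not depend on $\varepsilon$. The function $\log\frac{\varepsilon+u}{\varepsilon}$ is $0$ where $u=0$ and tends to $\infty$, as $\varepsilon\to0$, where $u>0$. If $u$ vanishes on a large enough set, a bounded gradient cannot join the two regions. We make this precise later; that part of the argument does not see how many functions there are.

If $p=2$ and $\ell$ is arbitrary, add the inequalities: $-\Delta S_0\ge-\ell VS_0$, and we are back to one function, with potential $\ell V$.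

So everything depends on proving (4) with $S=\varepsilon+\sum_iu_i$ when $p\ne2$ and $\ell\ge2$.

## Four test functions that fail when $\ell\ge2$

**Adding.** For $p\neq2$ the sum need not satisfy (1), even with $V$ replaced by a multiple of itself. Take $N=1$, $p=4$, $\Omega=(-1,1)$, $u_1=1+x$, $u_2=x^2$. Here $\Delta_4u=3(u')^2u''$, so
$$\Delta_4u_1=0,\qquad\Delta_4u_2=24x^2,\qquad\Delta_4(u_1+u_2)=6(1+2x)^2.$$
Since $S_0=1+x+x^2\ge\frac34$, (1) holds with $V=24x^2/S_0^3$. But near $x=0$ the number $-\Delta_4S_0$ is close to $-6$ while $VS_0^3=24x^2$ is close to $0$. So $-\Delta_4S_0\ge-CVS_0^3$ fails for every $C$.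

**One component at a time.** Test the $i$-th inequality with $\eta^p(\varepsilon+u_i)^{1-p}$. The gradient terms are exactly as for one function, but the potential term becomes $V\big(\frac{S_0}{\varepsilon+u_i}\big)^{p-1}\eta^p$, which is not controlled by $V\eta^p$ where $u_i$ is much smaller than $S_0$. This cannot be repaired: under (1) a single component may vanish on a half-space without vanishing identically. Take $p=2$, $\ell=2$, $u_1=(x_1)_+^2$, $u_2=1$. Then $-\Delta u_1=-2\cdot1_{\{x_1>0\}}\ge-2S_0$ and $-\Delta u_2=0\ge-2S_0$, so (1) holds with $V=2$. We must therefore estimate the sum.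

**A common weight.** Test every inequality with $\eta^pS^{1-p}$, where $S=\varepsilon+S_0$. The potential term is now fine, since $VS_0^{p-1}S^{1-p}\le V$. The main gradient term, after summation, is
$$(p-1)\,\eta^pS^{-p}\sum_i|\nabla u_i|^{p-2}\nabla u_i\cdot\nabla S .$$
For $p=2$ the sum is $|\nabla S|^2$, and this is the addition above. For $p\ne2$ even the sign is lost. Take $p=3$, $\ell=3$, and the affine functions $u_1=10-\frac32x_1$, $u_2=u_3=10+x_1$ near the origin, which satisfy (1) with $V=0$. Then $\partial_1S=\frac12$, while $\sum_i|\partial_1u_i|\partial_1u_i=-\frac94+2=-\frac14$, and the sum is $-\frac18$. Gradients of different components cancel in $\nabla S$, and they cancel differently in the sum of the fluxes.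

**Own weight, kept above $\delta S$.** The last two attempts suggest a compromise. The weight in the $i$-th inequality should contain a negative power of $u_i$, because this produces a positive multiple of $|\nabla u_i|^p$ for each $i$. It should also be bounded by a multiple of $S^{1-p}$. So put $v_i=u_i+\delta S$ with a small $\delta$, and test with $\eta^pv_i^{1-p}$. Since $v_i\ge\delta S$, the potential term is at most $\delta^{1-p}V\eta^p$. The gradient term, divided by $(p-1)\eta^p$, is
$$\sum_iv_i^{-p}\big(|\nabla u_i|^p+\delta|\nabla u_i|^{p-2}\nabla u_i\cdot\nabla S\big).$$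
Is the second part small compared with the first? Put $r_i=v_i/S\ge\delta$, $z_i=|\nabla u_i|/S$ and $G_i=r_i^{-p}z_i^p$. The first part is $\sum_iG_i$, and the $i$-th term of the second part is at most
$$\delta r_i^{-p}z_i^{p-1}\frac{|\nabla S|}S=\frac\delta{r_i}\,G_i^{\frac{p-1}p}\frac{|\nabla S|}S .$$
Where $r_i$ is near $\delta$, the coefficient $\delta/r_i$ is near $1$, however small $\delta$ is. This is a real obstruction. Let $p=2$ and $\ell=6$. At a point with $S=1$ (in the limit $\varepsilon\to 0$) let $u_1,\dots,u_5$ have the value $0$ and $u_6$ the value $1$. Let the derivatives be $-\frac\delta2$ for the first five functions and $1$ for $u_6$, all along the same axis. (Strictly positive values nearby give nearby results.) Then $S$ has derivative $1-\frac{5\delta}2$, and the expression equals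
$$5\cdot\frac12\Big(\frac12-1+\frac{5\delta}2\Big)+\frac{1+\delta(1-\frac{5\delta}2)}{(1+\delta)^2}\ \longrightarrow\ -\frac54+1=-\frac14\qquad(\delta\to0).$$
So for small $\delta$ the expression is negative.

What is missing is a small factor at $r_i=\delta$. The way to get it is to move a small part $\sigma$ of the exponent $p-1$ from $v_i$ to $S$:
$$\phi_i=\eta^pS^{-\sigma}v_i^{-s},\qquad\sigma+s=p-1 .$$
The total exponent $p-1$ keeps all terms homogeneous, so that no power of $S$ is left over. The coefficient $\delta/r_i$ becomes $\delta\,r_i^{\sigma/p-1}\le\delta^{\sigma/p}$, which is small when $\delta$ is small. The price is a new cross term, from differentiating $S^{-\sigma}$, but it carries the factor $\sigma$. So one chooses $\sigma$ small first, depending on $p$ and $\ell$, and then $\delta$ very small, depending on $\sigma$.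

## The weight $S^{-\sigma}v_i^{-s}$ and the logarithmic estimate

**Proposition 3.** Under the hypotheses of Theorem 1, without the assumption that $S_0$ vanishes on a set of positive measure, there is $C=C(p,\ell)$ such that for every $\varepsilon>0$ and every $\eta\in C_c^\infty(\Omega)$ with $0\le\eta\le1$, the function $S:=\varepsilon+S_0$ satisfies
$$\int_\Omega|\nabla\log S|^p\,\eta^p\ \le\ C\int_\Omega\big(|\nabla\eta|^p+V\eta^p\big). \tag{5}$$

**Step 1: parameters and admissibility.** We fix the test functions and check that they may be used. Put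
$$\sigma:=\frac{p-1}{32\ell},\qquad s:=p-1-\sigma,\qquad\delta:=(8\ell)^{-p/\sigma}\in(0,1),$$
$$v_i:=u_i+\delta S,\qquad\phi_i:=\eta^pS^{-\sigma}v_i^{-s}.$$
Since $\sigma\le\frac{p-1}{32}$, we have $s\ge\frac{p-1}2$. Also $\delta^{\sigma/p}=\frac1{8\ell}$.

We have $S\ge\varepsilon$ and $v_i\ge\delta\varepsilon$. On $[\varepsilon,\infty)\times[\delta\varepsilon,\infty)$ the function $(a,b)\mapsto a^{-\sigma}b^{-s}$ is $C^1$, bounded, with bounded derivatives. By the chain rule, and since $\eta^p\in C_c^1(\Omega)$, the function $\phi_i$ is bounded, lies in $W^{1,p}$, and has compact support. So it is admissible. From $v_i\ge\delta S$ and $\sigma+s=p-1$,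
$$0\le\phi_i\le\delta^{-s}S^{1-p}\eta^p. \tag{6}$$

**Step 2: normalized quantities.** We divide out $S$ so that the rest is algebra at a.e. fixed point. Let
$$\xi_i=\nabla u_i,\quad z_i=\frac{|\xi_i|}S,\quad Z=\sum_jz_j\ge\frac{|\nabla S|}S,\quad r_i=\frac{v_i}S=\frac{u_i}S+\delta,\quad G_i=r_i^{-s-1}z_i^p,\quad G=\sum_iG_i .$$
Since $0\le u_i\le S$, we have $\delta\le r_i\le1+\delta\le2$.

First, $z_i^p=r_i^{s+1}G_i\le2^pG_i$, because $r_i\le2$ and $0<s+1<p$. Hence
$$Z^p\le\ell^{p-1}\sum_iz_i^p\le2^p\ell^{p-1}G. \tag{7}$$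
Second, $G_i^{(p-1)/p}=r_i^{-(s+1)(p-1)/p}z_i^{p-1}$, and
$$(s+1)\frac{p-1}p-s=1-\frac{s+1}p=\frac{p-1-s}p=\frac\sigma p .$$
Therefore
$$z_i^{p-1}r_i^{-s}=G_i^{\frac{p-1}p}r_i^{\sigma/p},\qquad z_i^{p-1}r_i^{-s-1}=G_i^{\frac{p-1}p}r_i^{\sigma/p-1}. \tag{8}$$
Third, by Hölder's inequality for sums,
$$\sum_iG_i^{\frac{p-1}p}\le\ell^{1/p}G^{\frac{p-1}p}. \tag{9}$$

**Step 3: coercivity.** We show that the terms with a derivative on the weight control $G$. Since $\nabla v_i=\xi_i+\delta\nabla S$,
$$\nabla(S^{-\sigma}v_i^{-s})=-\sigma S^{-\sigma-1}v_i^{-s}\nabla S-sS^{-\sigma}v_i^{-s-1}(\xi_i+\delta\nabla S).$$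
Take the product with $-|\xi_i|^{p-2}\xi_i$. There are three terms. Write $v_i=r_iS$, $|\xi_i|=z_iS$, $|\nabla S|\le ZS$. In each term the total power of $S$ is $-\sigma-s-1+p=0$.

- The term with $\xi_i$ equals $sS^{-\sigma}v_i^{-s-1}|\xi_i|^p=s\,r_i^{-s-1}z_i^p=sG_i$.
- The term from $\nabla S^{-\sigma}$ is at least $-\sigma S^{-\sigma-1}v_i^{-s}|\xi_i|^{p-1}|\nabla S|\ge-\sigma r_i^{-s}z_i^{p-1}Z$.
- The term with $\delta\nabla S$ is at least $-s\delta S^{-\sigma}v_i^{-s-1}|\xi_i|^{p-1}|\nabla S|\ge-s\delta r_i^{-s-1}z_i^{p-1}Z$.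

Summing over $i$,
$$-\sum_i|\xi_i|^{p-2}\xi_i\cdot\nabla(S^{-\sigma}v_i^{-s})\ \ge\ sG-Z\sum_iz_i^{p-1}\big(\sigma r_i^{-s}+s\delta r_i^{-s-1}\big).$$
Since $0<\sigma/p<1$ and $\delta\le r_i\le2$, we have $r_i^{\sigma/p}\le2$ and $\delta r_i^{\sigma/p-1}\le\delta^{\sigma/p}$. So (8) gives
$$z_i^{p-1}\big(\sigma r_i^{-s}+s\delta r_i^{-s-1}\big)\le\kappa\,G_i^{\frac{p-1}p},\qquad\kappa:=2\sigma+s\,\delta^{\sigma/p}.$$
By (7), $Z\le2\ell^{(p-1)/p}G^{1/p}$. With (9), the subtracted sum is at most
$$\kappa\cdot2\ell^{\frac{p-1}p}G^{\frac1p}\cdot\ell^{\frac1p}G^{\frac{p-1}p}=2\ell\kappa\,G .$$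
Finally $2\ell\kappa=4\ell\sigma+2\ell s\delta^{\sigma/p}$, where $4\ell\sigma=\frac{p-1}8\le\frac s4$ and $2\ell s\delta^{\sigma/p}=\frac s4$. So $2\ell\kappa\le\frac s2$, and
$$-\sum_i|\xi_i|^{p-2}\xi_i\cdot\nabla(S^{-\sigma}v_i^{-s})\ \ge\ \frac s2\,G. \tag{10}$$

**Step 4: testing and absorbing.** Now we use the inequalities (1). We have $\nabla\phi_i=\eta^p\nabla(S^{-\sigma}v_i^{-s})+p\eta^{p-1}S^{-\sigma}v_i^{-s}\nabla\eta$. Insert $\phi_i$ in the $i$-th inequality, sum over $i$, and rearrange with (10):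
$$\frac s2\int\eta^pG\ \le\ \sum_i\int VS_0^{p-1}\phi_i+p\int\eta^{p-1}|\nabla\eta|\sum_iS^{-\sigma}v_i^{-s}|\xi_i|^{p-1}.$$
By (6) and $S_0\le S$, the first sum is at most $\ell\delta^{-s}\int V\eta^p$. In the second, $\sigma+s=p-1$ and (8) give
$$S^{-\sigma}v_i^{-s}|\xi_i|^{p-1}=r_i^{-s}z_i^{p-1}=G_i^{\frac{p-1}p}r_i^{\sigma/p}\le2G_i^{\frac{p-1}p}.$$
With (9) and Young's inequality (applied to $a=\eta^{p-1}G^{(p-1)/p}$ and $b=|\nabla\eta|$),
$$\frac s2\int\eta^pG\ \le\ \ell\delta^{-s}\int V\eta^p+2p\,\ell^{\frac1p}\int\eta^{p-1}|\nabla\eta|\,G^{\frac{p-1}p}\ \le\ \ell\delta^{-s}\int V\eta^p+\frac s4\int\eta^pG+C\int|\nabla\eta|^p .$$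
The integral $\int\eta^pG$ is finite, because $G_i\le\delta^{-s-1}\varepsilon^{-p}|\nabla u_i|^p$. So it may be absorbed:
$$\frac s4\int\eta^pG\le\ell\delta^{-s}\int V\eta^p+C\int|\nabla\eta|^p .$$
Since $|\nabla\log S|^p\le Z^p\le2^p\ell^{p-1}G$ by (7), this is (5). The numbers $\sigma,s,\delta$ depend only on $p$ and $\ell$, so $C=C(p,\ell)$. $\square$

## From the logarithmic estimate to vanishing: proof of Theorem 1

**Step 1: one ball.** We show that if $B$ is a ball with $\overline{2B}\subset\Omega$ and $E:=\{S_0=0\}\cap B$ has positive measure, then $S_0=0$ a.e. in $B$. Take $\eta\in C_c^\infty(\Omega)$ with $0\le\eta\le1$, $\eta=1$ on $B$, $\operatorname{supp}\eta\subset\overline{2B}$, and put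
$$w_\varepsilon:=\log\frac{\varepsilon+S_0}\varepsilon=\log(1+S_0/\varepsilon)\ge0 .$$
Since $\log$ has bounded derivative on $[\varepsilon,\infty)$, and $0\le w_\varepsilon\le S_0/\varepsilon$, we have $w_\varepsilon\in W^{1,p}(B)$. Moreover $\nabla w_\varepsilon=\nabla\log(\varepsilon+S_0)$. By (5), $\int_B|\nabla w_\varepsilon|^p\le C_1$ with $C_1$ independent of $\varepsilon$. Since $w_\varepsilon=0$ on $E$, Poincaré's inequality with a zero set gives $\int_Bw_\varepsilon^p\le C_2$, again independent of $\varepsilon$. On $\{S_0>t\}$ we have $w_\varepsilon\geq\log(1+t/\varepsilon)$, so for every $t>0$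
$$|\{S_0>t\}\cap B|\ \le\ \frac{C_2}{(\log(1+t/\varepsilon))^p}\ \longrightarrow\ 0\qquad(\varepsilon\to0).$$
The left side does not depend on $\varepsilon$, so it is $0$. Let $t\downarrow0$ along a sequence.

**Step 2: all of $\Omega$.** We spread the vanishing by connectedness. Let $A$ be the set of points of $\Omega$ that have a neighborhood in which $S_0=0$ a.e. It is open. It is nonempty: take a density point of $\{S_0=0\}$ and apply Step 1 to a small ball around it. It is closed in $\Omega$: let $x\in\Omega\cap\overline A$ and choose $r$ with $\overline{B(x,2r)}\subset\Omega$. The ball $B(x,r)$ contains a point of $A$, so $S_0$ vanishes on a subset of $B(x,r)$ of positive measure, hence a.e. in $B(x,r)$ by Step 1, and $x\in A$. Since $\Omega$ is connected, $A=\Omega$. Countably many of these neighborhoods cover $\Omega$, so $S_0=0$ a.e. $\blacksquare$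

With the proof of Corollary 2 above, this settles the question on the whole range $\frac{2N}{N+2}<p<N$, $\ell\ge2$.

## A bound on the order of vanishing

A function may vanish to infinite order at a point without vanishing on a set of positive measure. For $u=e^{-1/|x|}$ and $q>0$ we have $\int_{B_r(0)}u^q\le|B_1|r^Ne^{-q/r}$, which is $O(r^m)$ for every $m$. By contrast $u=|x|^k$ gives $\int_{B_r(0)}u^q=c\,r^{N+kq}$. A scale-invariant bound on $V$ excludes the first behavior for $S_0$.

**Theorem 4 (finite order of vanishing).** In addition to the hypotheses preceding the vanishing condition in Theorem 1, assume that $r^{p-N}\int_{B_r}V\le\Lambda$ for every ball $B_r\subset\Omega$. Suppose $S_0\not\equiv0$. Then there are $q_0\in(0,1]$ and $C_1$, depending only on $N,p,\ell,\Lambda$, such that for all $q\in(0,q_0]$ and every ball $B$ with $\overline{2B}\subset\Omega$: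
$$\frac1{|B|}\int_BS_0^q\cdot\frac1{|B|}\int_BS_0^{-q}\le C_1,\qquad\int_{\theta B}S_0^q\ge C_1^{-1}\theta^{2N}\int_BS_0^q\quad(0<\theta<1). \tag{11}$$
In particular $S_0$ cannot vanish to infinite order, in the $L^q$-mean sense, at any point of $\Omega$.

Here $\theta B$ is the ball with the same center and $\theta$ times the radius. For the system $(\ast)$ the extra hypothesis holds on $\Omega=\mathbb R^N$: with $V=\beta S_0^{p^*-p}\in L^{N/p}$, Hölder's inequality gives
$$r^{p-N}\int_{B_r}V\le r^{p-N}|B_r|^{1-p/N}\|V\|_{L^{N/p}(\mathbb R^N)}=|B_1|^{1-p/N}\|V\|_{L^{N/p}(\mathbb R^N)}.$$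

The proof uses the following textbook theorem (Gilbarg–Trudinger, *Elliptic PDE of Second Order*, Thm 7.21): if $D$ is convex, $w\in W^{1,1}(D)$ has mean $w_D$ over $D$, and $\int_{D\cap B_\rho}|\nabla w|\le K\rho^{N-1}$ for all balls $B_\rho$, then
$$\int_D\exp\Big(\frac\tau K|w-w_D|\Big)\le C(\operatorname{diam}D)^N,\qquad\tau=\tau_0|D|(\operatorname{diam}D)^{-N},$$
with $\tau_0,C$ depending only on $N$.

**Step 1: the gradient of $\log S$ on all balls.** We check the hypothesis of the quoted theorem. Let $B=B(x,R)$ with $\overline{2B}\subset\Omega$ and $w=\log(\varepsilon+S_0)$, which belongs to $W^{1,p}(B)$ as before. For a ball with $\overline{B_{2\rho}}\subset\Omega$ take in (5) a cutoff $\eta\in C_c^\infty(B_{2\rho})$, $0\le\eta\le1$, with $\eta=1$ on $B_\rho$ and $|\nabla\eta|\le2/\rho$. Then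
$$\int_{B_\rho}|\nabla w|^p\le C\Big(\rho^{-p}|B_{2\rho}|+\int_{B_{2\rho}}V\Big)\le C(1+\Lambda)\rho^{N-p},$$
and by Hölder
$$\int_{B_\rho}|\nabla w|\le C\rho^{N(1-1/p)}\big((1+\Lambda)\rho^{N-p}\big)^{1/p}=K_0\rho^{N-1},\qquad K_0=K_0(N,p,\ell,\Lambda)>0 .$$
Now let $B_\rho=B(y,\rho)$ be any ball meeting $B$, so $|x-y|<R+\rho$. If $\rho<R/3$, then $B(y,2\rho)\subset B(x,R+3\rho)\subset B(x,2R)$, and the bound applies to $B_\rho$. If $\rho\ge R/3$, then
$$\int_{B\cap B_\rho}|\nabla w|\le\int_B|\nabla w|\le K_0R^{N-1}\le3^{N-1}K_0\rho^{N-1}.$$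
So the hypothesis holds on $D=B$ with $K=3^{N-1}K_0$, for every $\varepsilon>0$.

**Step 2: the product bound.** For $D=B$ the number $\tau$ depends only on $N$. Put $q_0:=\min\{1,\tau/K\}$. For $0<q\le q_0$,
$$\frac1{|B|}\int_Be^{\pm q(w-w_B)}\le\frac1{|B|}\int_Be^{q|w-w_B|}\le C .$$
Multiply the two inequalities. The factors $e^{\mp qw_B}$ cancel, and $e^{qw}=(\varepsilon+S_0)^q$, so
$$\frac1{|B|}\int_B(\varepsilon+S_0)^q\cdot\frac1{|B|}\int_B(\varepsilon+S_0)^{-q}\le C_1,\qquad\text{hence}\qquad\frac1{|B|}\int_BS_0^q\cdot\frac1{|B|}\int_B(\varepsilon+S_0)^{-q}\le C_1 .$$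
Since $S_0\not\equiv0$, Theorem 1 says that $\{S_0=0\}$ is a null set, so the first factor is positive; it is finite because $q\le1<p$. Let $\varepsilon\downarrow0$. Monotone convergence gives the first part of (11).

**Step 3: comparison of concentric balls.** By Cauchy–Schwarz on $\theta B$, $1\le\frac1{|\theta B|}\int_{\theta B}S_0^q\cdot\frac1{|\theta B|}\int_{\theta B}S_0^{-q}$. Also $\frac1{|\theta B|}\int_{\theta B}S_0^{-q}\le\theta^{-N}\frac1{|B|}\int_BS_0^{-q}$. With the first part of (11),
$$\frac1{|\theta B|}\int_{\theta B}S_0^q\ \ge\ \theta^N\Big(\frac1{|B|}\int_BS_0^{-q}\Big)^{-1}\ \ge\ \theta^NC_1^{-1}\frac1{|B|}\int_BS_0^q .$$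
Multiply by $|\theta B|=\theta^N|B|$ to get the second part of (11). Since $\int_BS_0^q>0$, the integral $\int_{\theta B}S_0^q$ cannot decay faster than $\theta^{2N}$ as $\theta\to0$, which is the last claim. $\blacksquare$

## Positivity at every point, and a Harnack inequality for the system

**Theorem 5 (strict positivity and Harnack inequality).** Let $\boldsymbol u\ge\boldsymbol0$, $\boldsymbol u\not\equiv\boldsymbol0$, solve $(\ast)$. Then the $u_i$ are locally bounded and (after redefinition on a null set) continuous, and $\sum_iu_i>0$ at every point of $\mathbb R^N$. Moreover, for every compact $K$ there are $c,r_0>0$ such that for all $x\in K$ and $0<r\le r_0$ there is an index $i$ with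
$$\inf_{B(x,r/2)}u_i\ \ge\ c\sup_{B(x,2r)}\sum_ju_j .$$

**Step 1: $u_i\in L^m_{loc}$ for all $m<\infty$.** The right-hand sides have critical growth, so we first gain integrability. Write $u=u_i$ and $a=\beta_{ii}u^{p^*-p}\in L^{N/p}(\mathbb R^N)$. Here we use the signs: $\beta_{ij}<0$ for $j\ne i$ gives $f_i\le\beta_{ii}u^{p^*-1}$, i.e. $-\Delta_pu\le au^{p-1}$.

Suppose $u\in L^{p(1+\alpha)}_{loc}$ for some $\alpha>0$. Put $u_k=\min(u,k)$ and test with $\eta^puu_k^{p\alpha}$, where $\eta\in C_c^\infty$, $0\le\eta\le1$. The function $t\mapsto t\min(t,k)^{p\alpha}$ is Lipschitz and piecewise $C^1$ on $[0,\infty)$, so the test function is in $W^{1,p}$ with compact support. It is admissible in the equation: $|f_i|\le\beta S_0^{p^*-1}\in L^{(p^*)'}$, and mollifications converge in $W^{1,p}$ and in $L^{p^*}$. We obtain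
$$\int\eta^p|\nabla u|^pu_k^{p\alpha}+p\alpha\int_{\{u<k\}}\eta^p|\nabla u|^pu_k^{p\alpha}+p\int\eta^{p-1}uu_k^{p\alpha}|\nabla u|^{p-2}\nabla u\cdot\nabla\eta\ \le\ \int a(uu_k^\alpha\eta)^p .$$
The second term is nonnegative and may be dropped. In the third, Young's inequality gives
$$p\,\big(\eta^{p-1}|\nabla u|^{p-1}u_k^{\alpha(p-1)}\big)\big(uu_k^\alpha|\nabla\eta|\big)\le\frac12\eta^p|\nabla u|^pu_k^{p\alpha}+Cu^pu_k^{p\alpha}|\nabla\eta|^p .$$
The integral $\int\eta^p|\nabla u|^pu_k^{p\alpha}$ is finite since $u_k\le k$, so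
$$\int\eta^p|\nabla u|^pu_k^{p\alpha}\le2\int a(uu_k^\alpha\eta)^p+C\int|\nabla\eta|^pu^pu_k^{p\alpha}.$$
Next, $\nabla(uu_k^\alpha\eta)=(1+\alpha1_{\{u<k\}})u_k^\alpha\eta\nabla u+uu_k^\alpha\nabla\eta$, hence
$$|\nabla(uu_k^\alpha\eta)|^p\le C_\alpha\big(|\nabla u|^pu_k^{p\alpha}\eta^p+u^pu_k^{p\alpha}|\nabla\eta|^p\big).$$
Sobolev's inequality for $g=uu_k^\alpha\eta\in W^{1,p}$, and Hölder in the form $\int ag^p\le\|a\|_{L^{N/p}(\operatorname{supp}\eta)}\|g\|_{p^*}^p$ (note $p\cdot\frac N{N-p}=p^*$), give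
$$\|uu_k^\alpha\eta\|_{p^*}^p\le C_\alpha'\Big(\|a\|_{L^{N/p}(\operatorname{supp}\eta)}\|uu_k^\alpha\eta\|_{p^*}^p+\int|\nabla\eta|^pu^{p(1+\alpha)}\Big).$$
Let $\operatorname{supp}\eta$ lie in a ball so small that $C'_\alpha\|a\|_{L^{N/p}}\le\frac12$ there. The first term on the right is finite, because $g\in W^{1,p}$ has compact support, so it is absorbed. The remaining bound does not depend on $k$. Let $k\to\infty$ with Fatou's lemma and choose $\eta=1$ on the half ball: $u\in L^{p^*(1+\alpha)}$ there. Covering compact sets by such half balls, $u\in L^{p^*(1+\alpha)}_{loc}$. Start with $p(1+\alpha)=p^*$, so $\alpha>0$, and iterate. At each stage the exponent is multiplied by $p^*/p>1$, so every finite exponent is reached.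

**Step 2: boundedness and continuity.** By Step 1, $-\Delta_pu_i=f_i$ with $|f_i|\le\beta S_0^{p^*-1}\in L^m_{loc}$ for all $m<\infty$. By Serrin (Acta Math. 111 (1964), 247–302; local boundedness and Hölder continuity of weak solutions), $u_i\in L^\infty_{loc}$ and $u_i$ is locally Hölder continuous. From now on $u_i$ is the continuous representative.

**Step 3: two standard facts.** They are the local maximum principle for subsolutions and the weak Harnack inequality for supersolutions (Trudinger, Comm. Pure Appl. Math. 20 (1967), 721–747; see also Malý–Ziemer, *Fine Regularity of Solutions of Elliptic PDEs*, Ch. 3). Let $0\le u\in W^{1,p}_{loc}\cap L^\infty_{loc}$ and $0<r\le1$; all balls are concentric.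

(a) If $-\Delta_pu\le a_0u^{p-1}$ in $B_{4r}$ with a constant $a_0\ge0$, then for every $q>0$, $\sup_{B_{2r}}u\le C\big(\frac1{|B_{4r}|}\int_{B_{4r}}u^q\big)^{1/q}$ with $C=C(N,p,q,a_0)$.

(b) If $-\Delta_pu\ge-h$ in $B_{2r}$ with a constant $h\ge0$, then for $0<q<\frac{N(p-1)}{N-p}$, $\big(\frac1{|B_r|}\int_{B_r}u^q\big)^{1/q}\le C\big(\inf_{B_{r/2}}u+(hr^p)^{1/(p-1)}\big)$ with $C=C(N,p,q)$.

**Step 4: the sum is controlled by its mean.** Fix a compact $K$ and let $M$ be the supremum of $S_0$ on the $4$-neighborhood of $K$. Let $q_0$ be the number from Theorem 4 on $\Omega=\mathbb R^N$, and fix $0<q\le\min\{q_0,\frac{p-1}2\}$, so $q<\frac{N(p-1)}{N-p}$. For $x\in K$ and $0<r\le1$ write $B_\rho=B(x,\rho)$ and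
$$I_r:=\Big(\frac1{|B_r|}\int_{B_r}S_0^q\Big)^{1/q},$$
which is positive by Theorem 1. In $B_{4r}$ we have $-\Delta_pu_i\le\beta_{ii}u_i^{p^*-1}\le\beta_{ii}M^{p^*-p}u_i^{p-1}$. Fact (a), applied to each $u_i\le S_0$ and summed, gives $\sup_{B_{2r}}S_0\le CI_{4r}$. The second part of (11) with $B=B_{4r}$ and $\theta=\frac14$ gives $I_{4r}^q\le4^NC_1I_r^q$. Hence
$$\sup_{B_{2r}}S_0\le C\,I_{4r}\le C'I_r, \tag{12}$$
with $C'$ independent of $x\in K$ and $r\le1$.

**Step 5: one component carries a fixed share.** We find the index $i$ and bound it from below. Since $q\le1$, $S_0^q\le\sum_iu_i^q$. So some $i$ satisfies $\big(\frac1{|B_r|}\int_{B_r}u_i^q\big)^{1/q}\ge\ell^{-1/q}I_r$. By (12), in $B_{2r}$,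
$$-\Delta_pu_i\ge-\beta S_0^{p^*-1}\ge-\beta M^{p^*-p}S_0^{p-1}\ge-h,\qquad h:=\beta M^{p^*-p}(C'I_r)^{p-1}.$$
It matters that $h$ is proportional to $I_r^{p-1}$: then $(hr^p)^{1/(p-1)}$ is a constant times $r^{p/(p-1)}I_r$. Fact (b) yields
$$\ell^{-1/q}I_r\ \le\ C\inf_{B_{r/2}}u_i+C''r^{p/(p-1)}I_r,$$
with $C''$ independent of $x\in K$ and $r$. Choose $r_0=r_0(K)\le1$ with $C''r_0^{p/(p-1)}\le\frac12\ell^{-1/q}$. For $r\le r_0$, absorbing and using (12) again,
$$\inf_{B_{r/2}}u_i\ \ge\ c'I_r\ \ge\ c\sup_{B_{2r}}S_0,\qquad c'I_r>0 .$$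
This is the Harnack inequality. In particular $S_0(x)\ge u_i(x)>0$. Since $K$ is arbitrary, $S_0>0$ everywhere. $\blacksquare$

## Single components, the exponent $p-1$, and nonnegativity

**Single components for $p\ge N/2$.** The condition $p\ge\frac N2$ is equivalent to $\frac{p^*}2\ge p$. In that case put $V=\sum_j|\beta_{ij}|u_j^{p^*/2}u_i^{p^*/2-p}$, which is locally bounded by Theorem 5 (and trivially if $\boldsymbol u\equiv\boldsymbol0$). Then $-\Delta_pu_i\ge-Vu_i^{p-1}$, and Theorem 1 with $\ell=1$ shows that a component of a nonnegative solution that vanishes on a set of positive measure vanishes identically. For $p<\frac N2$ the exponent $\frac{p^*}2-1$ of $u_i$ in $f_i$ is smaller than $p-1$, so this componentwise argument is not available. Theorem 1 for the whole family of functions covers the full range.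

**The exponent $p-1$ in (1) is sharp.** Let $0\le q<p-1$. By (2), $u=(x_1)_+^\alpha$ with $\alpha=\frac p{p-1-q}$ satisfies $-\Delta_pu\ge-Cu^q$ with a constant $C$ (for $q=0$ read $u^0$ as $0$ where $u=0$). It is of class $C^1$, vanishes on a half-space, and is not identically zero. So Theorem 1 fails, already for $\ell=1$ and constant $V$, if $S_0^{p-1}$ is replaced by $S_0^q$ with $q<p-1$.

**Nonnegativity.** The bounds $0\le u_i\le S$ and $v_i\ge\delta S$ were used throughout Proposition 3. Nothing is claimed here about sign-changing solutions.
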